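\title{The MRC foliation of a projective manifold with nef anticanonical class}

\begin{abstract}
Let $X$ be a smooth complex projective variety with $-K_X$ nef. We prove that a nonzero foliation $\mathcal F$ on $X$ is induced by the maximally rationally connected fibration if and only if $K_{\mathcal F}\equiv K_X$ and $\mathcal F$ has positive minimal slope with respect to some complete intersection of ample divisors. The ``if'' direction needs no assumption on $K_X$. When $-K_X$ is nef we show more: every torsion-free quotient of $T_X$ has pseudoeffective first Chern class, and the foliation induced by the fibration is the positive part of the Harder--Narasimhan filtration of $T_X$ for every class in the interior of the movable cone.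
\end{abstract}

\section{Introduction}\label{sec:intro}

Throughout, $X$ is a smooth projective variety of dimension $n\ge1$ over $\mathbb C$, and $\equiv$ denotes numerical equivalence. A \emph{foliation} on $X$ is a coherent subsheaf $\mathcal F\subset T_X$ that is saturated (the quotient $T_X/\mathcal F$ is torsion-free) and closed under the Lie bracket. On the dense open set where $\mathcal F$ is a subbundle, the Frobenius theorem integrates it to complex submanifolds, the \emph{leaves}. The \emph{canonical divisor} $K_{\mathcal F}$ is a divisor with $\mathcal O_X(-K_{\mathcal F})\cong\det\mathcal F$; the zero foliation has $K_0=0$.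

A projective variety is \emph{rationally connected} if two general points lie on a rational curve. The \emph{maximally rationally connected (MRC) fibration} of $X$ is the dominant rational map $X\dashrightarrow Z$ whose general fibers are the maximal rationally connected subvarieties through general points. Its relative tangent sheaf, taken where the map is a smooth morphism and extended to $X$ by saturation in $T_X$, is a foliation. We call it the \emph{MRC foliation} and always denote it by $\mathcal G$. It is zero exactly when $X$ is not uniruled, and it equals $T_X$ exactly when $X$ is rationally connected.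

The definition of $\mathcal G$ involves all rational curves on $X$. Can one recognize $\mathcal G$ among all foliations by intersection numbers alone? Two invariants are at hand. The first is the class $K_{\mathcal F}-K_X=c_1(T_X/\mathcal F)$, which measures the directions transverse to the leaves. The second measures positivity along the leaves. For a curve class $\alpha$, for instance $\alpha=H_1\cdots H_{n-1}$ with $H_1,\dots,H_{n-1}$ ample divisors (for $n=1$ the empty product is the fundamental class), the \emph{slope} of a nonzero torsion-free sheaf $\mathcal E$ is
\[
\mu_\alpha(\mathcal E)=\frac{c_1(\mathcal E)\cdot\alpha}{\operatorname{rk}\mathcal E},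
\]
and the \emph{minimal slope} $\mu_\alpha^{\min}(\mathcal E)$ is the minimum of $\mu_\alpha(Q)$ over all nonzero torsion-free quotients $\mathcal E\to Q$. Thus $\mu_\alpha^{\min}(\mathcal F)>0$ says that no quotient of $\mathcal F$ has degree $\le0$ on curves of class $\alpha$.

The model case is a product $X=\mathbb P^r\times W$ with $W$ an abelian variety. Here $-K_X=(r+1)h$ is nef, where $h$ is the pullback of the hyperplane class. Since $W$ contains no rational curve, $\mathcal G=\mathrm{pr}_1^*T_{\mathbb P^r}$, and $T_X/\mathcal G$ is a trivial bundle; hence $K_{\mathcal G}=K_X$. By the Euler sequence, a torsion-free quotient $Q$ of $\mathcal G$ of rank $q$ is a quotient of $\mathcal O_X(h)^{\oplus(r+1)}$. Some $q$ of the summands inject into $Q$, so $c_1(Q)-qh$ is effective and $\mu_\alpha(Q)\ge h\cdot\alpha>0$. The tangent bundle thus consists of a positive part, which is $\mathcal G$, and a part of slope zero. One would guess that this picture persists numerically whenever $-K_X$ is nef, and that the two properties just found characterize $\mathcal G$. This is the following conjecture, posed in \cite{Iwai}.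

\begin{quote}
\textbf{Conjecture.} \emph{Let $X$ be a smooth projective variety of dimension $n$ with $-K_X$ nef, and let $\mathcal F$ be a nonzero foliation on $X$. Then $\mathcal F$ is induced by the MRC fibration of $X$ if and only if $K_{\mathcal F}\equiv K_X$ and there exist ample divisors $H_1,\dots,H_{n-1}$ with $\mu_\alpha^{\min}(\mathcal F)>0$ for $\alpha=H_1\cdots H_{n-1}$.}
\end{quote}

Our first result proves it.

\begin{theorem}\label{thm:A}
Let $X$ be a smooth projective variety of dimension $n$ and $\mathcal F\ne0$ a foliation on $X$.
\begin{enumerate}
\item[(1)] If $K_{\mathcal F}\equiv K_X$ and $\mu_\alpha^{\min}(\mathcal F)>0$ for some $\alpha=H_1\cdots H_{n-1}$ with $H_i$ ample, then $\mathcal F=\mathcal G$. No assumption on $K_X$ is needed.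
\item[(2)] If $-K_X$ is nef and $\mathcal F=\mathcal G$, then $K_{\mathcal F}\equiv K_X$ and $\mu_\alpha^{\min}(\mathcal F)>0$ for $\alpha=H^{n-1}$, for every ample divisor $H$.
\end{enumerate}
In particular the conjecture holds.
\end{theorem}

The second result allows many more classes $\alpha$. Let $N^1(X)_{\mathbb R}$ and $N_1(X)_{\mathbb R}$ be the dual finite-dimensional real vector spaces of divisors and of curves modulo numerical equivalence. A class in $N^1(X)_{\mathbb R}$ is \emph{pseudoeffective} if it lies in the closure of the cone spanned by effective divisors. The \emph{movable cone} $\operatorname{Mov}(X)\subset N_1(X)_{\mathbb R}$ is the closed convex cone spanned by the irreducible curves that move in a family covering $X$; its elements are the \emph{movable classes}.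

\begin{theorem}\label{thm:B}
Let $X$ be a smooth projective variety with $-K_X$ nef.
\begin{enumerate}
\item[(1)] Every nonzero torsion-free quotient $Q$ of $T_X$ has pseudoeffective $c_1(Q)$. Equivalently, $\mu_\alpha^{\min}(T_X)\ge0$ for all movable $\alpha$.
\item[(2)] Let $\alpha$ be in the interior of $\operatorname{Mov}(X)$; this includes every $\alpha=H_1\cdots H_{n-1}$ with $H_i$ ample. Then $\mathcal G$ is exactly the positive part of the Harder--Narasimhan filtration of $T_X$ with respect to $\alpha$. That is, $\mu_\alpha^{\min}(\mathcal G)>0$ if $\mathcal G\ne0$, and $T_X/\mathcal G$ is zero or $\alpha$-semistable of slope $0$. Moreover $K_{\mathcal G}\equiv K_X$.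
\item[(3)] Fix any $\alpha$ in the interior of $\operatorname{Mov}(X)$. A nonzero foliation $\mathcal F$ equals $\mathcal G$ if and only if $\mu_\alpha^{\min}(\mathcal F)>0$ and $K_{\mathcal F}\cdot\alpha=K_X\cdot\alpha$.
\item[(4)] In particular, for any fixed such $\alpha$ (with $\dim X\ge1$), the variety $X$ is rationally connected if and only if $\mu_\alpha^{\min}(T_X)>0$.
\end{enumerate}
\end{theorem}

So in the ``only if'' direction of the conjecture the slope condition holds for every choice of $H_1,\dots,H_{n-1}$.

The proof has three steps. First, a foliation of positive minimal slope has rationally connected leaf closures by a theorem of Campana and P\u{a}un, so it is contained in $\mathcal G$. Second, a foliation $\mathcal F\subsetneq\mathcal G$ with $K_{\mathcal F}\equiv K_X$ would produce a holomorphic form on a rationally connected fiber, which is impossible. These two steps give Theorem~\ref{thm:A}(1) (Section~\ref{sec:recognize}). For the converse we do not estimate the slopes of $\mathcal G$ directly. Instead we take the positive part $\mathcal P$ of the Harder--Narasimhan filtration of $T_X$, which has positive minimal slope by construction,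 and show that it passes the test of the first two steps (Section~\ref{sec:positive}). This requires $K_{\mathcal P}\equiv K_X$, and here nefness enters: it forbids $T_X/\mathcal P$ to be negative. We prove this nonnegativity twice. A Bochner argument (Section~\ref{sec:bochner}) handles the classes $H^{n-1}$ and completes a proof of Theorem~\ref{thm:A} that uses nothing from the later sections. Positivity of relative canonical bundles (Section~\ref{sec:bergman}) handles all movable classes and yields Theorem~\ref{thm:B} (Section~\ref{sec:proofB}). Section~\ref{sec:sharp} shows by examples that the hypotheses cannot be dropped.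

\section{Ruled surfaces}\label{sec:ruled}

The steps of the proof can be seen by hand on a $\mathbb P^1$-bundle $\varphi:X\to C$ over a smooth projective curve of genus $g$. Let $\ell$ be the class of a fiber and $C_0$ a section of minimal self-intersection $C_0^2=-e$. These classes span $N^1(X)_{\mathbb R}$, with $\ell^2=0$ and $C_0\cdot\ell=1$. Adjunction for $\ell$ and $C_0$ gives $K_X\equiv-2C_0+(2g-2-e)\ell$, hence $K_X^2=8(1-g)$. In the sequence
\begin{equation}\label{eq:ruled}
0\to T_{X/C}\to T_X\to\varphi^*T_C\to0
\end{equation}
the two line bundles have classes $2C_0+e\ell$ and $(2-2g)\ell$. Let $H$ be ample and $\alpha=H$.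

\emph{The case $g\ge1$.} No rational curve dominates $C$, so $\mathcal G=T_{X/C}$. Let $\mathcal F\neq0$ be a foliation with $\mu_H^{\min}(\mathcal F)>0$. The image of $\mathcal F\to\varphi^*T_C$, if nonzero, is a quotient of $\mathcal F$ of slope at most $(2-2g)\,\ell\cdot H\le0$. So the map is zero and $\mathcal F\subset\mathcal G$: positive slope confines $\mathcal F$ to the fibers. Both sheaves are saturated of rank one, so $\mathcal F=\mathcal G$.

Conversely, let $-K_X$ be nef. Then $K_X^2\ge0$ forces $g=1$: the quotient $\varphi^*T_C$ is not allowed to be negative, and so it is trivial. Hence $K_{\mathcal G}=K_X$. The slope $\mu_H(\mathcal G)=-K_X\cdot H$ is $\ge0$ by nefness. If it were $0$, then $K_X^2=0=K_X\cdot H$ and the Hodge index theorem would give $K_X\equiv0$, against $K_X\cdot\ell=-2$. So \eqref{eq:ruled} is the Harder--Narasimhan filtration of $T_X$, with slopes $-K_X\cdot H>0$ and $0$.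

\emph{The case $g=0$.} Now $X$ is a Hirzebruch surface, $e\ge0$, and $\mathcal G=T_X$. A torsion-free quotient $Q$ of $T_X$ of rank one either receives a nonzero map from $T_{X/C}$ or equals $\varphi^*T_C$. Both classes $2C_0+e\ell$ and $2\ell$ are effective and nonzero, so $\mu_H(Q)>0$ in either case, and $\mu_H(T_X)>0$ as well. Thus $\mu_H^{\min}(\mathcal G)>0$. Positive slope alone does not single out $\mathcal G$, since $T_{X/C}$ has it too; the canonical class does. Suppose $\mathcal F$ has rank one and $K_{\mathcal F}\equiv K_X$. Then $\det(T_X/\mathcal F)$ is numerically trivial, hence trivial, because $\operatorname{Pic}X=\mathbb ZC_0\oplus\mathbb Z\ell$ with nondegenerate intersection form. The dual of $T_X\to\det(T_X/\mathcal F)\cong\mathcal O_X$ is a nonzero holomorphic $1$-form, and a rational surface has none.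

In higher dimension each step survives with a stronger tool behind it. The only one without a direct analogue is the use of $K_X^2\ge0$, and its replacement takes up Sections~\ref{sec:bochner} and~\ref{sec:bergman}.

\section{Sheaves, slopes and rational curves}\label{sec:background}

\subsection{Determinants}\label{ss:det}
Call an open subset of $X$ \emph{big} if its complement has codimension $\ge2$. A torsion-free sheaf $Q$ of rank $r>0$ is locally free on a big open set. Its determinant $\det Q=(\Lambda^rQ)^{**}$ is a line bundle, determined by its restriction to any big open set, and $c_1(Q)=c_1(\det Q)$. For an exact sequence $0\to A\to B\to Q\to0$ of torsion-free sheaves one has $\det B\cong\det A\otimes\det Q$, since all three are locally free on a big open set. A torsion sheaf has effective first Chern class: the coefficient of a prime divisor is the length of the sheaf at its generic point. If $B$ is locally free and $B\to Q$ is surjective, the map $\Lambda^rB\to\det Q$ is generically surjective, and its dual is a nonzero map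
\begin{equation}\label{eq:dual}
(\det Q)^{-1}\to\Lambda^rB^*.
\end{equation}

\subsection{Movable classes}\label{ss:mov}
If $D$ is an effective divisor and $\Gamma$ a curve in a covering family, some member of the family is not contained in $D$, so $D\cdot\Gamma\ge0$. Hence $D\cdot\alpha\ge0$ for $D$ pseudoeffective and $\alpha$ movable. A class $H_1\cdots H_{n-1}$ with $H_i$ ample is movable, since a multiple of it is the class of an intersection of general very ample divisors. For Theorem~\ref{thm:B} only, we use the converse inequality.

\medskip\noindent\textbf{(BDPP)} (Boucksom--Demailly--P\u{a}un--Peternell.) The cone $\operatorname{Mov}(X)$ is dual to the cone of pseudoeffective classes: $D$ is pseudoeffective if and only if $D\cdot\alpha\ge0$ for all movable $\alpha$, and $\alpha$ is movable if and only if $D\cdot\alpha\ge0$ for all pseudoeffective $D$.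

\medskip
Consequently $\alpha$ lies in the interior of $\operatorname{Mov}(X)$ if and only if $D\cdot\alpha>0$ for every pseudoeffective $D\not\equiv0$. Indeed, if $\alpha$ is interior and $D\cdot\alpha=0$, the linear form $D$ is nonnegative near $\alpha$ and zero at $\alpha$, so it vanishes. Conversely, strict positivity on the compact set of pseudoeffective classes of norm one persists for classes near $\alpha$.

\subsection{Harder--Narasimhan filtrations}\label{ss:HN}
Fix a movable class $\alpha$. A nonzero torsion-free sheaf $\mathcal E$ is \emph{$\alpha$-semistable} if $\mu_\alpha(A)\le\mu_\alpha(\mathcal E)$ for every nonzero subsheaf $A$. We use two facts, standard for $\alpha=H^{n-1}$ and available for all movable classes by Campana--Peternell--Toma, \cite{GKP} and \cite{CP}.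

\medskip\noindent\textbf{(HN)} Every nonzero torsion-free $\mathcal E$ has a unique filtration $0=\mathcal E_0\subset\mathcal E_1\subset\dots\subset\mathcal E_l=\mathcal E$ whose graded pieces $\mathcal E_i/\mathcal E_{i-1}$ are torsion-free and semistable, with slopes $\mu_1>\dots>\mu_l$.

\medskip\noindent\textbf{(Tensor)} In characteristic $0$, the tensor product of two semistable sheaves, modulo torsion, is semistable.

\medskip
The numbers $\mu_i$ are the \emph{HN slopes} of $\mathcal E$, and $\mu_\alpha(\mathcal E)$ is their average weighted by rank. Intersecting a subsheaf with the filtration shows that $\mu_1$ is the maximum $\mu_\alpha^{\max}(\mathcal E)$ of the slopes of nonzero subsheaves; projecting the filtration to a quotient shows that $\mu_l=\mu_\alpha^{\min}(\mathcal E)$. The terms $\mathcal E_i$ are saturated, and the filtrations of $\mathcal E_i$ and $\mathcal E/\mathcal E_i$ are the truncated ones. The image of a nonzero map $A\to B$ is a quotient of $A$ and a subsheaf of $B$, so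
\begin{equation}\label{eq:hom}
\mu_\alpha^{\min}(A)>\mu_\alpha^{\max}(B)\quad\Longrightarrow\quad\operatorname{Hom}(A,B)=0 .
\end{equation}
Finally $\mu_\alpha^{\max}(B^{**})=\mu_\alpha^{\max}(B)$, because a subsheaf $A\subset B^{**}$ agrees with $A\cap B$ on a big open set; in particular $B^{**}$ is semistable if $B$ is.

\subsection{Rational connectedness}\label{ss:RC}
A point is \emph{very general} if it lies outside a countable union of proper closed subvarieties; over $\mathbb C$ such points are dense. A foliation is \emph{algebraically integrable} if the Zariski closure of a general leaf has dimension equal to the rank.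

\medskip\noindent\textbf{(MRC)} (Campana; Koll\'ar--Miyaoka--Mori; \cite[IV.5]{Kollar}.) There are dense open sets $X_0\subset X$ and $Z_0\subset Z$, with $Z_0$ smooth, and a proper smooth surjective morphism $\varphi:X_0\to Z_0$ with connected rationally connected fibers that represents the MRC fibration. For very general $z\in Z_0$, every rational curve in $X$ that meets the fiber $X_z$ lies in $X_z$.

\medskip\noindent\textbf{(RC)} (\cite[IV.3]{Kollar}.) A smooth projective rationally connected variety $V$ is simply connected, satisfies $H^0(V,\Omega^s_V)=0$ for $s\ge1$ and $H^1(V,\mathcal O_V)=0$, and any two of its points lie on an irreducible rational curve.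

\medskip\noindent\textbf{(CP)} (\cite{CP}; for complete intersection classes also Bogomolov--McQuillan and \cite{KSCT}.) If $\alpha$ is a movable class and $\mathcal F$ a foliation with $\mu_\alpha^{\min}(\mathcal F)>0$, then $\mathcal F$ is algebraically integrable and its general leaf has rationally connected Zariski closure.

\section{Recognizing the MRC foliation}\label{sec:recognize}

Nothing is assumed about $K_X$ in this section. The slope condition bounds $\mathcal F$ from above.

\begin{lemma}\label{lem:contained}
If $\mathcal F\neq0$ is a foliation with $\mu_\alpha^{\min}(\mathcal F)>0$ for a movable class $\alpha$, then $\mathcal F\subset\mathcal G$.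
\end{lemma}

\begin{proof}
Let $x\in X_0$ be a very general point: $\mathcal F$ is a subbundle near $x$, the closure $V$ of the leaf through $x$ is rationally connected of dimension $\operatorname{rk}\mathcal F$ as in (CP), and $z=\varphi(x)$ is as in (MRC). The definition of rational connectedness only joins general points of $V$, while we need curves through the given point $x$; so we pass to a resolution $V'\to V$. It is rationally connected, since a curve through two general points of $V$ lifts. Let $x'$ be a preimage of $x$, let $y\in V$ be a point other than $x$, and $y'$ a preimage of $y$. By (RC) a rational curve in $V'$ contains $x'$ and $y'$. Its image contains $x\ne y$, so it is a rational curve in $X$ meeting $X_z$. By (MRC) it lies in $X_z$. Hence $V\subset X_z$, and the tangent space $\mathcal F_x$ of the leaf lies in $T_xX_z=\mathcal G_x$.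

Thus the map $\mathcal F\to T_X/\mathcal G$ vanishes at a dense set of points of an open set where both sheaves are locally free. Its image is therefore torsion, hence zero, as $T_X/\mathcal G$ is torsion-free.
\end{proof}

The condition on the canonical class closes the gap between $\mathcal F$ and $\mathcal G$. On a fiber $V$ of $\varphi$ the directions transverse to $\mathcal G$ form a trivial bundle, so $K_{\mathcal F}-K_X$ restricts to $c_1(\mathcal G/\mathcal F)$ on $V$.

\begin{lemma}\label{lem:equal}
If $\mathcal F\subset\mathcal G$ is a foliation, possibly zero, with $K_{\mathcal F}\equiv K_X$, then $\mathcal F=\mathcal G$.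
\end{lemma}

\begin{proof}
The sheaf $Q=\mathcal G/\mathcal F$ is a subsheaf of $T_X/\mathcal F$, so it is torsion-free. It suffices to show that its rank $s$ is $0$. Suppose $s>0$. On $X_0$ we have $\mathcal G=T_{X_0/Z_0}$. Put $M=\det Q|_{X_0}$. By \eqref{eq:dual} there is a nonzero map $M^{-1}\to\Omega^s_{X_0/Z_0}$ of vector bundles. Its zero locus is a proper closed subset, so for a general fiber $V$ of $\varphi$ the restriction $M^{-1}|_V\to\Omega^s_V$ is nonzero. By multiplicativity of determinants,
\[
M\cong\det T_{X_0/Z_0}\otimes(\det\mathcal F)^{-1}\cong\mathcal O(K_{\mathcal F}-K_X)|_{X_0}\otimes\varphi^*\mathcal O(K_{Z_0}).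
\]
The last factor is trivial on $V$. Since $\varphi$ is proper, $V$ is projective, and curves in $V$ are complete curves in $X$; so $M|_V\equiv0$.

It remains to pass from numerically trivial to trivial. A numerically trivial line bundle has torsion first Chern class in $H^2(V,\mathbb Z)$. The torsion of $H^2(V,\mathbb Z)$ is isomorphic to that of $H_1(V,\mathbb Z)$, which vanishes as $V$ is simply connected. So $c_1(M|_V)=0$. By the exponential sequence and $H^1(V,\mathcal O_V)=0$, the map $c_1:\operatorname{Pic}V\to H^2(V,\mathbb Z)$ is injective, and $M|_V\cong\mathcal O_V$. Hence $H^0(V,\Omega_V^s)\ne0$ with $s\ge1$, which contradicts (RC).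
\end{proof}

The Lie bracket plays no role in Lemma~\ref{lem:equal}; the integrability of $\mathcal F$ is used only to apply (CP). The two lemmas combine to the following criterion.

\begin{proposition}\label{prop:recognize}
Let $X$ be a smooth projective variety and $\mathcal F$ a foliation with $K_{\mathcal F}\equiv K_X$. Suppose that $\mathcal F=0$, or that $\mu_\alpha^{\min}(\mathcal F)>0$ for some movable class $\alpha$. Then $\mathcal F=\mathcal G$.
\end{proposition}

\begin{proof}
We have $\mathcal F\subset\mathcal G$, trivially or by Lemma~\ref{lem:contained}; apply Lemma~\ref{lem:equal}.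
\end{proof}

Since $H_1\cdots H_{n-1}$ is movable, this proves Theorem~\ref{thm:A}(1).

\section{The positive part of the tangent bundle}\label{sec:positive}

To bound $\mu_\alpha^{\min}(\mathcal G)$ one would have to control all quotients of a sheaf about which little is known outside $X_0$. Proposition~\ref{prop:recognize} offers a way around: find a foliation that has positive minimal slope for formal reasons, and compute its canonical class.

For a movable class $\alpha$, the \emph{positive part} $\mathcal P=\mathcal P_\alpha\subset T_X$ is the largest term of the Harder--Narasimhan filtration of $T_X$ all of whose graded pieces have slope $>0$; it is $0$ if there is none. By Section~\ref{ss:HN}, $\mathcal P$ is saturated, $\mu_\alpha^{\min}(\mathcal P)>0$ if $\mathcal P\ne0$, and all HN slopes of $T_X/\mathcal P$ are $\le0$ if $\mathcal P\ne T_X$.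

\begin{lemma}\label{lem:positive}
The positive part $\mathcal P$ is a foliation.
\end{lemma}

\begin{proof}
Assume $0\ne\mathcal P\ne T_X$ and put $R=T_X/\mathcal P$. For local sections $v,w$ of $\mathcal P$ and a function $a$ we have $[av,w]=a[v,w]-w(a)v$, and the last term lies in $\mathcal P$. So the bracket induces an $\mathcal O_X$-linear map $\beta:\mathcal P\otimes\mathcal P\to R$, and we must show $\beta=0$.

Let $A_1,\dots,A_j$ be the graded pieces of the filtration of $\mathcal P$, and $U$ a big open set on which they are locally free. On $U$ the bundle $\mathcal P\otimes\mathcal P$ has a filtration by subbundles with graded pieces $A_a\otimes A_b$. If $\beta\ne0$, then $\beta|_U\ne0$ because $R$ is torsion-free. The first term of the filtration on which $\beta|_U$ is nonzero gives a nonzero map $(A_a\otimes A_b)|_U\to R|_U$. Maps to a reflexive sheaf extend across subsets of codimension $\ge2$, so we get a nonzero map $(A_a\otimes A_b)^{**}\to R^{**}$. By (Tensor) the source is semistable, of slope $\mu_\alpha(A_a)+\mu_\alpha(A_b)>0$, while $\mu_\alpha^{\max}(R^{**})\le0$. This contradicts \eqref{eq:hom}.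
\end{proof}

By Proposition~\ref{prop:recognize}, $\mathcal P=\mathcal G$ as soon as $D=K_{\mathcal P}-K_X=c_1(T_X/\mathcal P)$ is numerically trivial. By construction $D\cdot\alpha\le0$. If we also know that $D$ is nonnegative on an open family of test classes containing $\alpha$, then $D$ attains a minimum at $\alpha$, and a first-derivative argument forces $D\equiv0$. The next lemma makes this precise.

\begin{lemma}\label{lem:numerical}
Let $D\in N^1(X)_{\mathbb R}$.
\begin{enumerate}
\item[(a)] Let $n\ge2$ and let $H_2,\dots,H_{n-1}$ be ample. If $D\cdot H_2\cdots H_{n-1}\cdot B=0$ for all divisors $B$, then $D\equiv0$.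
\item[(b)] If $D\cdot H'^{\,n-1}\ge0$ for all ample $H'$ and $D\cdot H^{n-1}=0$ for one ample $H$, then $D\equiv0$.
\item[(c)] Every class $\alpha=H_1\cdots H_{n-1}$ with $H_i$ ample lies in the interior of $\operatorname{Mov}(X)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Let $S$ be a smooth surface cut out by general members of $|mH_2|,\dots,|mH_{n-1}|$ for $m\gg0$, with $S=X$ if $n=2$. By linearity the hypothesis holds for real classes $B$. Taking $B=D$ and $B=H_1$ for an ample $H_1$ gives $(D|_S)^2=0=D|_S\cdot H_1|_S$. By the Hodge index theorem the intersection form on $N^1(S)_{\mathbb R}$ is negative definite on the orthogonal complement of $H_1|_S$, so $D|_S\equiv0$. For a smooth projective variety, $N^1(\cdot)_{\mathbb R}$ embeds in $H^2(\cdot,\mathbb R)$ by $c_1$. The Lefschetz hyperplane theorem, applied to each of the successive sections, all of dimension $\ge2$, shows that $H^2(X,\mathbb R)\to H^2(S,\mathbb R)$ is injective. Hence $D\equiv0$.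

For $n=1$, (b) says that a class of degree $0$ is trivial, and (c) says that the fundamental class is interior to the half-line it spans. Let $n\ge2$.

(b) For a divisor $B$ and rational $t$ with $|t|\ll1$, a multiple of $H+tB$ is an ample divisor. So the polynomial $t\mapsto D\cdot(H+tB)^{n-1}$ is $\ge0$ near $0$ and vanishes at $0$. Its derivative at $0$, which is $(n-1)\,D\cdot H^{n-2}\cdot B$, therefore vanishes. Apply (a) with all $H_i=H$.

(c) By Section~\ref{ss:mov} we must show that a pseudoeffective $D$ with $D\cdot\alpha=0$ is trivial. For a divisor $B$ and small rational $t>0$ the classes $(H_1\pm tB)\cdot H_2\cdots H_{n-1}$ are movable, so $\pm t\,D\cdot B\cdot H_2\cdots H_{n-1}\ge0$. Apply (a).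
\end{proof}

Part (c) relies on (BDPP) and is used only for Theorem~\ref{thm:B}.

\section{Quotients of the tangent bundle: the Bochner method}\label{sec:bochner}

A quotient $Q$ of $T_X$ gives a differential form with values in $\det Q$. If $X$ had a K\"ahler metric with nonnegative Ricci curvature, the Bochner formula would exclude such a form when $\det Q$ has negative degree. A nef class $-K_X$ is only a limit of ample classes, so we can only expect metrics $\omega_\varepsilon$ with Ricci curvature $\ge-\varepsilon$, and these may degenerate as $\varepsilon\to0$. The point is to choose them all in one cohomology class: then the degree of $\det Q$ does not depend on $\varepsilon$, and no control of the limit is needed. The metrics come from the following theorem.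

\medskip\noindent\textbf{(AY)} (Aubin, Yau.) On a compact K\"ahler manifold $(X,\omega)$, for $h\in C^\infty(X,\mathbb R)$ and $\varepsilon>0$, the equation $(\omega+i\partial\bar\partial u)^n=e^{h+\varepsilon u}\omega^n$ has a smooth solution $u$ with $\omega+i\partial\bar\partial u>0$.

\medskip
We write $\Theta(E)$ for the curvature of the Chern connection $D'+\bar\partial$ of a hermitian bundle $E$; for a line bundle with metric $e^{-v}$ one has $i\Theta=i\partial\bar\partial v\in2\pi c_1$. The Ricci form $\operatorname{Ric}(\omega)=i\Theta(\det T_X)\in2\pi c_1(X)$ satisfies $\operatorname{Ric}(\omega')=\operatorname{Ric}(\omega)-i\partial\bar\partial\log(\omega'^{\,n}/\omega^n)$. The trace $\Lambda\gamma$ of a $(1,1)$-form $\gamma$ with respect to a K\"ahler form $\omega'$ is defined by $(\Lambda\gamma)\,\omega'^{\,n}=n\,\gamma\wedge\omega'^{\,n-1}$.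

\begin{lemma}[cf.\ J.~Cao]\label{lem:bochner}
Let $-K_X$ be nef, $H$ ample, and $Q\ne0$ a torsion-free quotient of $T_X$. Then $c_1(Q)\cdot H^{n-1}\ge0$.
\end{lemma}

\begin{proof}
Put $r=\operatorname{rk}Q$ and $L=(\det Q)^{-1}$. By \eqref{eq:dual} the bundle $E=\Omega_X^r\otimes L^{-1}$ has a nonzero holomorphic section $\sigma$. We must show $L\cdot H^{n-1}\le0$.

\emph{The metric on $X$.} Let $\omega$ be a K\"ahler form in $2\pi c_1(H)$ and $\varepsilon>0$ rational. Since $-K_X$ is nef, $-K_X+\varepsilon H$ is ample, so there is a K\"ahler form $\eta_\varepsilon\in2\pi(c_1(X)+\varepsilon c_1(H))$. The form $\operatorname{Ric}(\omega)+\varepsilon\omega-\eta_\varepsilon$ is exact, so it equals $i\partial\bar\partial h$ for a smooth real $h$. Solve (AY) and put $\omega_\varepsilon=\omega+i\partial\bar\partial u$, again a form in $2\pi c_1(H)$. Then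
\[
\operatorname{Ric}(\omega_\varepsilon)=\operatorname{Ric}(\omega)-i\partial\bar\partial h-\varepsilon\,i\partial\bar\partial u=(\eta_\varepsilon-\varepsilon\omega)-\varepsilon(\omega_\varepsilon-\omega)=\eta_\varepsilon-\varepsilon\omega_\varepsilon\ge-\varepsilon\omega_\varepsilon .
\]

\emph{The curvature of $E$.} Let $\Lambda$ be the trace with respect to $\omega_\varepsilon$. In an orthonormal frame at a point let $c_{jk\lambda\mu}$ be the coefficients of $i\Theta(T_X)$, with $j,k$ the form indices and $\lambda,\mu$ the endomorphism indices. For a K\"ahler metric $c_{jk\lambda\mu}=c_{\lambda\mu jk}$. So the hermitian endomorphism $\Lambda i\Theta(T_X)$, with matrix $\sum_jc_{jj\lambda\mu}$, has the same matrix as the Ricci form, and its eigenvalues $\rho_1,\dots,\rho_n$ are $\ge-\varepsilon$. The eigenvalues of $\Lambda i\Theta(\Omega_X^r)$ are the numbers $-(\rho_{j_1}+\dots+\rho_{j_r})\le r\varepsilon$.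

On $L$ we want a metric with $\Lambda i\Theta(L)=c$ constant. Multiplying a metric by $e^{-v}$ adds $\Lambda i\partial\bar\partial v$ to $\Lambda i\Theta(L)$. This operator is a multiple of the Laplacian, and its image consists of the functions of mean zero; so such a metric exists, with $c$ the mean value. Integrating against $\omega_\varepsilon^n$ gives $c\,(2\pi)^nH^n=n\,(2\pi)^nL\cdot H^{n-1}$, that is,
\[
c=n\,\frac{L\cdot H^{n-1}}{H^n},
\]
independent of $\varepsilon$. Altogether $\Lambda i\Theta(E)\le r\varepsilon-c$.

\emph{The Bochner formula.} For a holomorphic section, $i\partial\bar\partial|\sigma|^2=i\langle D'\sigma,D'\sigma\rangle-\langle i\Theta(E)\sigma,\sigma\rangle$. Take the trace and integrate. The left side contributes $n\int_Xi\partial\bar\partial|\sigma|^2\wedge\omega_\varepsilon^{n-1}=0$ by Stokes' theorem, so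
\[
0=\int_X\big(|D'\sigma|^2-\langle\Lambda i\Theta(E)\sigma,\sigma\rangle\big)\,\omega_\varepsilon^n\ \ge\ (c-r\varepsilon)\int_X|\sigma|^2\,\omega_\varepsilon^n .
\]
As $\sigma\ne0$, we get $c\le r\varepsilon$. Letting $\varepsilon\to0$ gives $c\le0$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}(2)]
Let $H$ be ample, $\alpha=H^{n-1}$, and $\mathcal P=\mathcal P_\alpha$. We claim $K_{\mathcal P}\equiv K_X$. If $\mathcal P=T_X$ there is nothing to prove. Otherwise $Q=T_X/\mathcal P$ is a nonzero torsion-free quotient of $T_X$ whose HN slopes are $\le0$, so $c_1(Q)\cdot H^{n-1}\le0$. Lemma~\ref{lem:bochner} gives $c_1(Q)\cdot H'^{\,n-1}\ge0$ for every ample $H'$, including $H'=H$. By Lemma~\ref{lem:numerical}(b), $K_{\mathcal P}-K_X=c_1(Q)\equiv0$.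

By Lemma~\ref{lem:positive} and Proposition~\ref{prop:recognize}, $\mathcal P=\mathcal G$. If $\mathcal F=\mathcal G\ne0$, then $\mathcal P\neq0$, and so $K_{\mathcal F}\equiv K_X$ and $\mu_\alpha^{\min}(\mathcal F)=\mu_\alpha^{\min}(\mathcal P)>0$.
\end{proof}

Note that Lemma~\ref{lem:bochner} is needed for all $H'$ near $H$, although $\mathcal P$ is defined by $H$ alone.

\section{The canonical class of an algebraically integrable foliation}\label{sec:bergman}

The Bochner integral pairs $c_1(Q)$ with $\omega^{n-1}$, so it tests $c_1(Q)$ only against powers of one ample class. For other movable classes $\alpha$ we use that $\mathcal P_\alpha$ is algebraically integrable by (CP), so that its canonical class is essentially the relative canonical class of a fibration.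

\begin{proposition}\label{prop:psef}
If $-K_X$ is nef and $\mathcal P$ is an algebraically integrable foliation on $X$, then $K_{\mathcal P}-K_X$ is pseudoeffective.
\end{proposition}

\begin{example}\label{ex:orbifold}
Let $f:X\to Y$ be a fibration of a surface onto a curve of genus $g$, with fiber class $\Gamma$, and suppose that each nonreduced fiber is a multiple $a_i\Gamma_i$ of a reduced curve. Let $\mathcal P=\ker df$. The proof below shows $K_{\mathcal P}\sim K_{X/Y}-\sum_i(a_i-1)\Gamma_i$, so $K_{\mathcal P}-K_X\equiv\big(2-2g-\sum_i(1-1/a_i)\big)\Gamma$. The proposition asserts that the coefficient is $\ge0$ if $-K_X$ is nef. For ruled surfaces this is the bound $g\le1$ of Section~\ref{sec:ruled}. In general the multiple fibers make the assertion stronger than positivity of $K_{X/Y}-K_X$, and the proof must gain these terms.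
\end{example}

\subsection{Singular metrics and the Bergman kernel metric}
A singular metric with semipositive curvature on a line bundle is given, in each local frame, by a weight $e^{-v}$ with $v$ plurisubharmonic (psh). Its curvature current $\Theta=\frac{i}{2\pi}\partial\bar\partial v$ is closed, positive, and represents $c_1$. On a smooth projective variety, a class in $N^1(\cdot)_{\mathbb R}$ represented by a closed positive current is pseudoeffective. The \emph{Lelong number} of $\Theta$ at $x$ is $\nu(\Theta,x)=\liminf_{z\to x}v(z)/\log|z-x|^2$. For a prime divisor $E$, the function $x\mapsto\nu(\Theta,x)$ on $E$ takes its minimum $\nu(\Theta,E)$ at very general points. \emph{Siu's decomposition} states that $\Theta-\sum_E\nu(\Theta,E)[E]$ is a closed positive current, where $[E]$ is the current of integration.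

Let $f:X'\to Y$ be a surjective morphism with connected fibers of smooth projective varieties of dimensions $n$ and $k$, put $d=n-k$, and let $K_{X'/Y}=K_{X'}-f^*K_Y$. Local coordinates $z$ on $X'$ and $t$ on $Y$, with $dz=dz_1\wedge\dots\wedge dz_n$ and $dt=dt_1\wedge\dots\wedge dt_k$, define a local generator $g$ of $K_{X'/Y}$ by $g\wedge f^*dt=dz$. On a smooth fiber $g$ is a nowhere vanishing $d$-form, with volume form $|g|^2=i^{d^2}g\wedge\bar g$. Let $L$ be a line bundle with smooth metric $e^{-\psi}$ in a frame $\tau$. For a section $u=u'g^m\otimes\tau$ of $mK_{X'_y}+L$ on a smooth fiber, $|u|^{2/m}e^{-\psi/m}=|u'|^{2/m}e^{-\psi/m}|g|^2$ is a globally defined measure on $X'_y$.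

\medskip\noindent\textbf{(BP)} (\cite{BP}, \cite{PT}.) Let $m\ge1$. Suppose that $e^{-\psi}$ has semipositive curvature and that $H^0(X'_y,mK_{X'_y}+L)\ne0$ for general $y$. Then the relative $m$-Bergman kernel metric on $mK_{X'/Y}+L$, defined over a nonempty Zariski open set $Y^\circ\subset Y$ over which $f$ is smooth, extends to a singular metric on $X'$ with semipositive curvature current. In the frame $g^m\otimes\tau$ its weight at $x\in X'_y$, $y\in Y^\circ$, is
\[
\psi_B(x)=\sup\Big\{\log|u'(x)|^2\ :\ u\in H^0(X'_y,mK_{X'_y}+L),\ \int_{X'_y}|u|^{2/m}e^{-\psi/m}\le1\Big\}.
\]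

\subsection{Proof of Proposition~\ref{prop:psef}}
If $\mathcal P=0$, the class is $-K_X$, which is nef and hence pseudoeffective. If $\mathcal P=T_X$, it is $0$. So let $0<d=\operatorname{rk}\mathcal P<n$.

\emph{Step 1: a good model.} We want a morphism $f:X'\to Y$ from a birational model $p:X'\to X$ whose general fibers are the leaf closures. Divisors that $f$ contracts to codimension $\ge2$ contribute to the canonical class in a way we cannot control, so we arrange that they disappear under $p_*$. This holds if $f$ factors through an equidimensional family, and the Chow variety provides one.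

Let $Y_0$ be the closure in the Chow variety of $X$ of the family of general leaf closures, and $Y\to Y_0$ a resolution. Each $y\in Y$ determines a $d$-dimensional cycle with support $V_y\subset X$, and the set $\{(y,x):x\in V_y\}$ is closed in $Y\times X$. For general $y$ the fiber $V_y$ is irreducible, so exactly one irreducible component $U$ of this set dominates $Y$. All fibers of $U\to Y$ have dimension $\le d$. The projection $U\to X$ is dominant. If $y$ is general and $x$ is a smooth point of $V_y$ at which $\mathcal P$ is a subbundle, then $V_y$ is the Zariski closure of the leaf through $x$, so $x$ determines $y$. Thus $U\to X$ is generically injective, hence birational in characteristic $0$, and $k=\dim Y=n-d$. Let $X'\to U$ be a resolution, with induced morphisms $f:X'\to Y$ and $p:X'\to X$. The general fiber of $f$ is smooth and birational to $V_y$, so it is connected; as $Y$ is normal, all fibers are connected by Stein factorization. If $E\subset X'$ is a prime divisor with $\operatorname{codim}f(E)\ge2$, its image in $U$ has dimension at most $(k-2)+d=n-2$. So such an $E$ is $p$-exceptional.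

\emph{Step 2: the canonical class.} Let $\mathcal P'=\ker(df:T_{X'}\to f^*T_Y)$, a saturated subsheaf of $T_{X'}$. Since $X$ is normal, $p$ is an isomorphism over a big open set. There $\mathcal P'$ and $\mathcal P$ are saturated and agree generically, so they agree, and $K_{\mathcal P}\sim p_*K_{\mathcal P'}$. The cokernel $\mathcal C$ of $df$ is torsion by generic smoothness, and taking determinants in $0\to\mathcal P'\to T_{X'}\to f^*T_Y\to\mathcal C\to0$ gives $K_{\mathcal P'}\sim K_{X'/Y}-c_1(\mathcal C)$. We compute the length of $\mathcal C$ along a prime divisor $E$.

If $f(E)=Y$, then $f|_E$ is submersive at a general point of $E$, so $df$ is surjective there and the length is $0$. Suppose $D=f(E)$ is a divisor, and let $a=a_E$ be the multiplicity of $E$ in $f^*D$. Take a general point $x_0$ of $E$, and coordinates $t$ at $f(x_0)$ with $D=\{t_1=0\}$. Then $f^*t_1$ is a unit times the $a$-th power of an equation of $E$; absorbing an $a$-th root of the unit, $f^*t_1=z_1^a$ with $E=\{z_1=0\}$. Since $f|_E:E\to D$ is submersive at $x_0$, the functions $z_j=f^*t_j$ for $2\le j\le k$ have independent differentials on $E$. Completing to coordinates $z_1,\dots,z_n$,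 the map $f$ reads
\begin{equation}\label{eq:coords}
t_1=z_1^{a},\qquad t_j=z_j\quad(2\le j\le k).
\end{equation}
Here $df$ sends $\partial/\partial z_1$ to $az_1^{a-1}\partial/\partial t_1$ and $\partial/\partial z_j$ to $\partial/\partial t_j$ for $2\leq j\leq k$, so $\mathcal C\cong\mathcal O/(z_1^{a-1})$ has length $a-1$. Put $R=\sum_E(a_E-1)E$, the finite sum over all $E$ with $f(E)$ a divisor. Then $c_1(\mathcal C)-R$ is supported on divisors with $\operatorname{codim}f(E)\ge2$, which are $p$-exceptional by Step 1. Hence
\begin{equation}\label{eq:KP}
K_{\mathcal P}\sim p_*(K_{X'/Y}-R).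
\end{equation}

\emph{Step 3: positivity.} We would like to apply (BP) with $L=-mp^*K_X$, but a nef bundle need not have a smooth semipositive metric. So we add a fixed very ample divisor $A$ on $X$, whose contribution vanishes after division by $m$. Let $m\ge1$ and $L=p^*\mathcal O_X(-mK_X+A)$. Since $-K_X$ is nef, $-mK_X+A$ is ample; it has a smooth metric of positive curvature, whose pullback $e^{-\psi}$ is semipositive. For general $y$ the normal bundle of $X'_y$ is trivial, so
\[
mK_{X'_y}+L|_{X'_y}=\big(m(K_{X'}-p^*K_X)+p^*A\big)|_{X'_y}.
\]
The divisor $K_{X'}-p^*K_X$ is effective, being the zero divisor of the Jacobian determinant of $p$, and it does not contain $X'_y$; and $p^*A$ is globally generated. So this bundle has a nonzero section. By (BP), $mK_{X'/Y}+L$ has a singular metric with weight $\psi_B$ and curvature current $\Theta\ge0$.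

\emph{Step 4: $\Theta\ge m[R]$.} Near a multiple component the fiberwise volume form $|g|^2$ is large, so sections of norm $\le1$ have small coefficients $u'$, and $\psi_B$ has a pole. Let $E$ be a component of $R$, with $a=a_E\ge2$. As $f$ is not smooth along $E$, the divisor $E$ is an irreducible component of the proper closed set $f^{-1}(Y\setminus Y^\circ)$. So around a general point of $E$ we can take coordinates \eqref{eq:coords} on a polydisc $\Delta=\{|z_j|<2\rho\}$ such that $\Delta\cap f^{-1}(Y\setminus Y^\circ)=\{z_1=0\}$ and $\psi\le M$ on $\Delta$. Let $x$ be a point with $|z_j(x)|<\rho$ for all $j$ and $z_1(x)\ne0$, and $y=f(x)\in Y^\circ$. The polydisc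
\[
\Delta_x=\{z:\ z_j=z_j(x)\text{ for }j\le k,\ \ |z_j-z_j(x)|<\rho\text{ for }j>k\}\subset\Delta
\]
is an open subset of $X'_y$. Since $f^*dt=az_1^{a-1}dz_1\wedge\dots\wedge dz_k$, on $\Delta_x$ we have
\[
g=\pm\big(az_1(x)^{a-1}\big)^{-1}dz_{k+1}\wedge\dots\wedge dz_n,\qquad|g|^2=2^da^{-2}|z_1(x)|^{-2(a-1)}\,d\lambda,
\]
with $d\lambda$ the Lebesgue measure. Let $u$ be as in (BP). The function $u'$ is holomorphic on $\Delta_x$, so $|u'|^{2/m}=\exp(\frac2m\log|u'|)$ is psh, and the mean value inequality gives
\[
1\ \ge\ \int_{\Delta_x}|u'|^{2/m}e^{-\psi/m}|g|^2\ \ge\ 2^da^{-2}e^{-M/m}(\pi\rho^2)^d\,|z_1(x)|^{-2(a-1)}\,|u'(x)|^{2/m}.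
\]
Raising to the power $m$, taking logarithms and then the supremum over $u$, we obtain
\[
\psi_B\le m(a-1)\log|z_1|^2+C
\]
on $\{|z_j|<\rho\}\setminus E$, with $C$ independent of the point. Both sides are psh and $E$ has measure zero, so the inequality holds on $E$ too. For $x_1\in E$ in this polydisc, $|z_1|\le|z-x_1|$, whence $\nu(\Theta,x_1)\ge m(a-1)$. These points $x_1$ fill a nonempty open subset of $E$, which contains very general points. So $\nu(\Theta,E)\ge m(a_E-1)$ for every component $E$ of $R$, and Siu's decomposition gives $\Theta-m[R]\ge0$.

\emph{Step 5: conclusion.} By Step 4 the class $m(K_{X'/Y}-R)+p^*(-mK_X+A)$ is pseudoeffective. The pushforward $p_*$ induces a linear map $N^1(X')_{\mathbb R}\to N^1(X)_{\mathbb R}$, the restriction of the Gysin map on $H^2$. It sends effective classes to effective classes, hence pseudoeffective classes to pseudoeffective classes, and $p_*p^*=\mathrm{id}$. By \eqref{eq:KP}, $m(K_{\mathcal P}-K_X)+A$ is pseudoeffective for every $m\ge1$. Dividing by $m$ and letting $m\to\infty$ proves the proposition, as the pseudoeffective cone is closed. \qed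

\section{Proof of Theorem~\ref{thm:B}}\label{sec:proofB}

(1) The two formulations are equivalent by (BDPP), since $\mu_\alpha^{\min}(T_X)\ge0$ means $c_1(Q)\cdot\alpha\ge0$ for all nonzero torsion-free quotients $Q$. Let $\alpha$ be movable and $\mathcal P=\mathcal P_\alpha$, a foliation by Lemma~\ref{lem:positive}. If $\mathcal P=T_X$, then $\mu_\alpha^{\min}(T_X)>0$. Otherwise $\mathcal P$ is algebraically integrable, by (CP) or because $\mathcal P=0$, and Proposition~\ref{prop:psef} gives $c_1(T_X/\mathcal P)\cdot\alpha=(K_{\mathcal P}-K_X)\cdot\alpha\ge0$. The HN slopes of $T_X/\mathcal P$ are $\le0$ and have weighted average $\ge0$, so they are all $0$. As they are strictly decreasing, there is only one: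
\begin{equation}\label{eq:slope0}
T_X/\mathcal P_\alpha\text{ is zero or $\alpha$-semistable of slope }0 .
\end{equation}
In the second case $\mu_\alpha^{\min}(T_X)=0$. This proves (1). Proposition~\ref{prop:psef} was applied to one quotient for each $\alpha$; the Harder--Narasimhan filtration transfers the inequality to all quotients.

(2) Let $\alpha$ be interior; by Lemma~\ref{lem:numerical}(c) this covers all $H_1\cdots H_{n-1}$. The class $K_{\mathcal P}-K_X=c_1(T_X/\mathcal P)$ is pseudoeffective by (1) and has $\alpha$-degree $0$ by \eqref{eq:slope0}. By Section~\ref{ss:mov} it is numerically trivial; this is the only use of the interior hypothesis. Proposition~\ref{prop:recognize} gives $\mathcal P=\mathcal G$, and the assertions follow from the definition of $\mathcal P$ and \eqref{eq:slope0}.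

(3) The ``only if'' direction is contained in (2). Conversely, let $\mu_\alpha^{\min}(\mathcal F)>0$ and $K_{\mathcal F}\cdot\alpha=K_X\cdot\alpha$. If $\mathcal F=T_X$, then $K_{\mathcal F}=K_X$. Otherwise $K_{\mathcal F}-K_X=c_1(T_X/\mathcal F)$ is pseudoeffective by (1) and of $\alpha$-degree $0$, hence numerically trivial. In both cases Proposition~\ref{prop:recognize} gives $\mathcal F=\mathcal G$.

(4) Apply (3) to $\mathcal F=T_X$, for which the condition on $K_{\mathcal F}$ is automatic, and recall that $X$ is rationally connected if and only if $\mathcal G=T_X$. \qed

\section{The hypotheses are needed}\label{sec:sharp}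

\begin{example}[the two conditions on $\mathcal F$]\label{ex:conditions}
On $X=\mathbb P^1\times\mathbb P^1$ the foliation $\mathcal F=\mathrm{pr}_1^*T_{\mathbb P^1}$ has $c_1(\mathcal F)$ effective and nonzero, so it has positive slope for every ample $\alpha$; but $\mathcal F\ne\mathcal G=T_X$. So the condition on $K_{\mathcal F}$ cannot be dropped. On an abelian variety, $\mathcal F=T_X$ has $K_{\mathcal F}=K_X$ but $\mathcal G=0$. So the slope condition cannot be dropped. In both cases $-K_X$ is nef.
\end{example}

\begin{example}[interior classes in Theorem~\ref{thm:B}(2)--(4)]\label{ex:boundary}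
Let $f:X\to\mathbb P^1$ be the blow-up of $\mathbb P^2$ at the nine base points of a general pencil of cubics. The fiber class $\Gamma=-K_X$ is nef and movable, with $\Gamma^2=0$; so it lies on the boundary of $\operatorname{Mov}(X)$. The surface $X$ is rational, so $\mathcal G=T_X$. Reducible cubics form a subset of codimension $2$ in the $\mathbb P^9$ of all cubics, so all fibers are irreducible and reduced, and $df$ vanishes at finitely many points. The image of $T_X\to f^*T_{\mathbb P^1}$ therefore has first Chern class $2\Gamma$ and slope $2\Gamma^2=0$ for $\alpha=\Gamma$. With Theorem~\ref{thm:B}(1) this gives $\mu_\alpha^{\min}(\mathcal G)=0$, so (2) and the ``only if'' directions of (3) and (4) fail for this $\alpha$.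

The ``if'' direction of (3) also fails on the boundary. On $\mathbb P^1\times\mathbb P^1$ take $\mathcal F=\mathrm{pr}_1^*T_{\mathbb P^1}$ and $\alpha=[\mathbb P^1\times\{\mathrm{pt}\}]$. Then $\mu_\alpha(\mathcal F)=2$ and $K_{\mathcal F}\cdot\alpha=-2=K_X\cdot\alpha$, but $\mathcal F\ne\mathcal G$.
\end{example}

\begin{example}[nefness in Theorem~\ref{thm:A}(2)]\label{ex:nef}
For $X=\mathbb P^1\times C$ with $g(C)\ge2$ we have $\mathcal G=\mathrm{pr}_1^*T_{\mathbb P^1}$ and $K_X-K_{\mathcal G}=\mathrm{pr}_2^*K_C\not\equiv0$.

The slope assertion for every $H$ can fail as well. Let $C$ be an elliptic curve and $X$ the blow-up of $\mathbb P^1\times C$ at five points with distinct first coordinates, with exceptional curves $E_1,\dots,E_5$. Let $s$ and $\ell$ be the pullbacks of the classes of $\{\mathrm{pt}\}\times C$ and $\mathbb P^1\times\{\mathrm{pt}\}$, so $s^2=\ell^2=0$ and $s\cdot\ell=1$. The MRC fibration is $X\to C$. Its fibers are reduced and $K_C=0$, so $K_{\mathcal G}\sim K_X\equiv-2s+\sum E_i$ by Step 2 of the proof of Proposition~\ref{prop:psef}. Let $S_i\equiv s-E_i$ be the strict transform of the curve $\{\mathrm{pt}\}\times C$ through the $i$-th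 point, and
\[
H=6s+2\ell-\textstyle\sum E_i\equiv(s+2\ell)+\sum S_i .
\]
Then $H^2=24-5>0$, $H\cdot E_i=1$ and $H\cdot S_i=2-1=1$. Any other irreducible curve meets each $S_i$ nonnegatively and meets $s+2\ell$, the pullback of an ample class, positively. So $H$ is ample by the Nakai--Moishezon criterion, and $\mu_H(\mathcal G)=-K_X\cdot H=4-5=-1<0$.
\end{example}

\begin{thebibliography}{9}

\bibitem{BP} Berndtsson and P\u{a}un, Duke Math. J. \textbf{145} (2008).

\bibitem{CP} Campana and P\u{a}un, \emph{Foliations with positive slopes and birational stability of orbifold cotangent bundles}, Publ. IH\'ES \textbf{129} (2019).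

\bibitem{GKP} Greb, Kebekus and Peternell, \emph{Movable curves and semistable sheaves}, IMRN 2016.

\bibitem{Iwai} Masataka Iwai, \emph{Almost nef regular foliations and Fujita's decomposition of reflexive sheaves}, arXiv:2007.13954 (2020).

\bibitem{KSCT} Kebekus, Sol\'a Conde and Toma, J. Alg. Geom. \textbf{16} (2007).

\bibitem{Kollar} Koll\'ar, \emph{Rational Curves on Algebraic Varieties}.

\bibitem{PT} P\u{a}un and Takayama, J. Alg. Geom. \textbf{27} (2018).

\end{thebibliography}
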